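\title{Universally Koszul algebras need not be universally$^*$ Koszul}

\begin{abstract}
A standard graded algebra is universally Koszul if every ideal generated by linear forms has a linear resolution, and universally$^*$ Koszul if every product of such ideals has one. We show that the first property does not imply the second: over every field, $k[a,b,z_1,z_2]/(a^2,b^2)$ is universally Koszul, but the product $(z_1,z_2)(z_1+a,z_2+b)$ has a minimal first syzygy of degree four. The example is an instance of a general construction. For a universally Koszul algebra $A=S/J$, the nonlinear part of $\operatorname{Tor}^S_d(A,k)$ reappears as nonlinear first syzygies of a product of $d$ linear ideals in a polynomial extension of $A$. For $A=k[a,b]/(a^2,b^2)$ two new variables are needed: $A$ and $A[z]$ are universally$^*$ Koszul.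
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be an arbitrary field. A \emph{standard graded algebra} is a quotient $R=S/J$ of a polynomial ring $S=k[x_1,\dots,x_n]$, with all variables in degree $1$, by a proper homogeneous ideal $J$. We write $\mathfrak m_R=\bigoplus_{j\ge1}R_j$ and $k=R/\mathfrak m_R$. Modules are finitely generated and graded. A module $M$ generated in a single degree $d$ has a \emph{linear resolution} (a \emph{$d$-linear} resolution, when we wish to name the degree) if
\[
\operatorname{Tor}^R_i(M,k)_j=0\qquad\text{for all } j\ne i+d .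
\]
Equivalently, all matrices in the minimal graded free resolution of $M$ have linear forms as entries: the relations among the generators are generated by relations with linear coefficients, the same holds for the relations among these relations, and so on. The zero module has a linear resolution by convention.

Call an ideal \emph{linear} if it is generated by linear forms. One can ask for linear resolutions of larger and larger classes of ideals built from linear forms. The algebra $R$ is
\begin{itemize}
\item \emph{Koszul} if $\mathfrak m_R$ (equivalently, the module $k$) has a linear resolution over $R$;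
\item \emph{universally Koszul} if every linear ideal has a linear resolution over $R$;
\item \emph{universally$^*$ Koszul} if every product of finitely many linear ideals has a linear resolution over $R$.
\end{itemize}
Each property implies the one before it. A product of $d$ linear ideals is generated in degree $d$, so the third property asks for a $d$-linear resolution. The following question comes from the work of Conca, Nguyen and Vu \cite{CNV}.

\medskip
\noindent\textbf{Question.} \emph{Is every universally Koszul algebra universally$^*$ Koszul?}
\medskip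

The two simplest families of universally Koszul algebras suggest a positive answer.

\begin{example}\label{ex:ends}
(a) In a polynomial ring, a linear ideal becomes $(x_1,\dots,x_r)$ after a change of coordinates, and the Koszul complex on $x_1,\dots,x_r$ is linear. So polynomial rings are universally Koszul. By a theorem of Conca and Herzog they are universally$^*$ Koszul.

(b) Let $R$ be universally Koszul with $R_3=0$. A product of two linear ideals lies in $R_2$ and is killed by $\mathfrak m_R$, so it is a direct sum of copies of $k$ placed in degree $2$; it has a linear resolution because $R$ is Koszul. A product of three or more linear ideals is zero. So $R$ is universally$^*$ Koszul.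
\end{example}

The answer is nevertheless negative, and the counterexample is a tensor product of an algebra of type (a) and an algebra of type (b).

\begin{theorem}\label{thm:main}
Let $R=k[a,b,z_1,z_2]/(a^2,b^2)$, $V=(z_1,z_2)$ and $W=(z_1+a,\,z_2+b)$. Then $R$ is universally Koszul, but $\operatorname{Tor}^R_1(VW,k)_4\neq0$, although $VW$ is generated in degree $2$. So $R$ is not universally$^*$ Koszul. More precisely,
\[
\sum_{i,j}\dim_k\operatorname{Tor}_i^R(VW,k)_j\,t^is^j=s^2(4+4ts+t^2s^2)+ts^4\,\frac{(1+ts)^2}{(1-ts)^2}.
\]
\end{theorem}

The mechanism is the following. Being universally Koszul is a condition on resolutions \emph{over} an algebra $A=S/J$. It survives the adjunction of variables, and it does not force the resolution \emph{of} $A$ over $S$ to be linear. The new variables make room for linear ideals whose product detects the second resolution. Here $\bar x_i$ denotes the image of $x_i$ in $A$.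

\begin{theorem}\label{thm:obstruction}
Let $A=S/J$ be universally Koszul, with $S=k[x_1,\dots,x_n]$ and $J_1=0$. Let $d\ge2$ and
\[
R=A\bigl[z^{(p)}_i: 1\le i\le n,\ 1\le p\le d-1\bigr].
\]
Put $W_p=(z^{(p)}_1,\dots,z^{(p)}_n)$ for $p<d$, and $W_d=(w_1,\dots,w_n)$ with $w_i=\bar x_i-\sum_{p<d}z^{(p)}_i$. Then $R$ is universally Koszul and
\[
\operatorname{Tor}^R_1(W_1W_2\cdots W_d,k)_j\cong\operatorname{Tor}^S_d(A,k)_j\qquad\text{for all } j\ge d+2 .
\]
Consequently, if all polynomial extensions $A[z_1,\dots,z_m]$ are universally$^*$ Koszul, then $J=0$ or $J$ has a $2$-linear resolution over $S$. Equivalently, every universally Koszul algebra whose defining ideal is nonzero and does not have a $2$-linear resolution yields, after adjoining enough variables, a universally Koszul algebra that is not universally$^*$ Koszul.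
\end{theorem}

For the algebra behind Theorem~\ref{thm:main}, the number of variables needed is exactly two.

\begin{theorem}\label{thm:sharp}
Let $A=k[a,b]/(a^2,b^2)$. Then $A$ and $A[z]$ are universally$^*$ Koszul, while $A[z_1,\dots,z_m]$ is universally Koszul but not universally$^*$ Koszul for all $m\ge2$. In particular, the universally$^*$ Koszul property is not preserved by polynomial extension.
\end{theorem}

Section~\ref{sec:prelim} collects the tools. Section~\ref{sec:example} proves Theorem~\ref{thm:main} by a direct computation, Section~\ref{sec:obstruction} explains and generalizes that computation, and Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp}.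

\section{Resolutions and polynomial extensions}\label{sec:prelim}

For a graded module $M$, the shift $M(-e)$ is given by $M(-e)_j=M_{j-e}$, and $\beta_i(M)=\dim_k\operatorname{Tor}_i(M,k)$. The modules $\operatorname{Tor}^R_i(M,N)$ are graded, can be computed from a free resolution of either argument, are killed by the annihilators of $M$ and of $N$, and all maps in their long exact sequences are $R$-linear and preserve degrees. We use the following textbook facts.

\begin{itemize}
\item[(F1)] \emph{Minimal resolutions.} A module $M$ has a graded free resolution $F$ with $\partial F\subseteq\mathfrak m_RF$. Then $\operatorname{Tor}^R_i(M,k)=F_i/\mathfrak m_RF_i$, so $\dim_k\operatorname{Tor}^R_i(M,k)_j$ counts the basis elements of $F_i$ of degree $j$; in particular $\operatorname{Tor}^R_0(M,k)=M/\mathfrak m_RM$ counts minimal generators. If $M_j=0$ for $j<d$, then $\operatorname{Tor}^R_i(M,k)_j=0$ for $j<i+d$. A free resolution with $F_i$ generated in degree $i+d$ for all $i$ is automatically minimal and shows that $M$ has a $d$-linear resolution. A linear ideal $I$ has a $1$-linear resolution if and only if $R/I$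 has a $0$-linear one.
\item[(F2)] \emph{K\"unneth formula over a field.} For complexes of $k$-vector spaces there is a natural isomorphism $H(C\otimes_kD)\cong H(C)\otimes_kH(D)$. Hence, if $F$ resolves $M$ over $A$ and $G$ resolves $N$ over $B$, then $F\otimes_kG$ resolves $M\otimes_kN$ over $A\otimes_kB$. It is minimal, or linear, if $F$ and $G$ are.
\item[(F3)] \emph{Koszul complexes.} For linear forms $y=y_1,\dots,y_n$ of $R$, the Koszul complex $K(y;R)$ has $K_i=R(-i)^{\binom ni}$, its image in $K_0=R$ is $(y)$, and $K(y,y';R)=K(y;R)\otimes_RK(y';R)$. We write $H_i(y;M)$ for the homology of $K(y;R)\otimes_RM$. If $R$ is a polynomial ring over an algebra $A$ and $y$ is part of its set of variables, then $y$ is a regular sequence and $K(y;R)$ is a linear resolution of $R/(y)$. Applying this to $S$ and $y=x_1,\dots,x_n$ gives $\operatorname{Tor}^S_i(A,k)\cong H_i(\bar x_1,\dots,\bar x_n;A)$ for $A=S/J$.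
\item[(F4)] \emph{Cutting by a regular element.} Let $z\in R_1$ be a nonzerodivisor on $R$ and on $M$, and let $F$ be the minimal resolution of $M$. The homology of $F/zF$ is $\operatorname{Tor}^R(M,R/zR)$, which vanishes in positive degrees because $0\to R(-1)\xrightarrow{z}R$ resolves $R/zR$ and $z$ is injective on $M$. So $F/zF$ is the minimal resolution of $M/zM$ over $R/zR$, and $\operatorname{Tor}^R_i(M,k)\cong\operatorname{Tor}^{R/zR}_i(M/zM,k)$.
\end{itemize}

The first lemma says that adjoining variables keeps the good property and keeps the failure of the stronger one. Its proof rests on a freedom that we use throughout: in $A[z_1,\dots,z_m]$ the forms $z_i+\alpha_i$ with $\alpha_i\in A_1$ are again a set of variables over $A$.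

\begin{lemma}\label{lem:poly}
Let $A$ be a standard graded algebra and $B=A[z_1,\dots,z_m]$.
\begin{itemize}
\item[(a)] If $A$ is universally Koszul, then so is $B$.
\item[(b)] If $A$ is not universally$^*$ Koszul, then neither is $B$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $Z$ be the span of $z_1,\dots,z_m$, so that $B_1=A_1\oplus Z$. Let $L\subseteq B_1$ be a subspace and $L_0=L\cap A_1$. Choose $\zeta_i+\alpha_i\in L$ for $1\le i\le s$, with $\zeta_i\in Z$ and $\alpha_i\in A_1$, such that $\zeta_1,\dots,\zeta_s$ is a basis of the projection of $L$ to $Z$. Subtracting a combination of the $\zeta_i+\alpha_i$ moves any element of $L$ into $L_0$, so $L$ is spanned by $L_0$ and these $s$ forms. Extend to a basis $\zeta_1,\dots,\zeta_m$ of $Z$. Then $B=A[\zeta_1,\dots,\zeta_m]$, and the graded $A$-algebra automorphism with $\zeta_i\mapsto\zeta_i-\alpha_i$ for $i\le s$ and $\zeta_i\mapsto\zeta_i$ for $i>s$ fixes $L_0$ and sends $\zeta_i+\alpha_i$ to $\zeta_i$. So we may assume that $L$ is spanned by $L_0$ and $\zeta_1,\dots,\zeta_s$. Then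
\[
B/LB=(A/L_0A)\otimes_k k[\zeta_1,\dots,\zeta_m]/(\zeta_1,\dots,\zeta_s).
\]
The first factor has a linear resolution over $A$ by hypothesis, and the second has one over $k[\zeta_1,\dots,\zeta_m]$ by (F3). By (F2) the module $B/LB$ has a linear resolution over $B$, and by (F1) so does $LB$.

(b) Let $P=I_1\cdots I_d$ be a product of linear ideals of $A$ without a linear resolution. Then $PB=(I_1B)\cdots(I_dB)$ is a product of linear ideals of $B$, and $PB=P\otimes_kk[z_1,\dots,z_m]$. By (F2), tensoring the minimal resolution of $P$ with $k[z_1,\dots,z_m]$ gives the minimal resolution of $PB$, with basis elements in the same degrees.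
\end{proof}

The algebra $A=k[a,b]/(a^2,b^2)$ has the basis $1;\ a,b;\ ab$ in degrees $0,1,2$. It is local, and an element is a unit exactly when it lies outside $\mathfrak m_A$. Its \emph{socle} is $\operatorname{soc}A=0:_A\mathfrak m_A$.

\begin{lemma}\label{lem:A}
Let $A=k[a,b]/(a^2,b^2)$.
\begin{itemize}
\item[(a)] Multiplication $A_1\times A_1\to A_2=k\cdot ab$ is a perfect pairing. Moreover $\operatorname{soc}A=A_2$, and every nonzero ideal of $A$, homogeneous or not, contains $ab$.
\item[(b)] $A$ is universally Koszul.
\end{itemize}
\end{lemma}

\begin{proof}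
(a) We have $(\alpha a+\beta b)(\gamma a+\delta b)=(\alpha\delta+\beta\gamma)\,ab$, so the Gram matrix of the pairing in the basis $a,b$ is $\left(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\right)$, which is invertible. The socle is a homogeneous ideal; it contains $A_2$, it does not contain $1$, and it contains no nonzero linear form because the pairing is perfect. If $I\neq0$ is an ideal and $i$ is maximal with $\mathfrak m_A^iI\ne0$, then $0\neq\mathfrak m_A^iI\subseteq I\cap\operatorname{soc}A$, so $ab\in I$.

(b) The nonzero linear ideals are $\mathfrak m_A$ and the principal ideals $(l)$ with $0\neq l=\alpha a+\beta b$. Put $l'=\alpha a-\beta b$. The formula above gives $ll'=0$. The map $A_1\to A_2$ given by $l$ is nonzero, so its kernel is $kl'$, and $0:l=kl'+A_2=(l')$, where $l'A_1=A_2$ by (a). Applying the same rule to $l'$ gives $0:l'=(l)$. Hence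
\[
\cdots\xrightarrow{\ l'\ }A(-3)\xrightarrow{\ l\ }A(-2)\xrightarrow{\ l'\ }A(-1)\xrightarrow{\ l\ }A
\]
is a linear resolution of $A/(l)$. For $\mathfrak m_A$, note that $k$ has over $E=k[a]/(a^2)$ the linear resolution $\cdots\xrightarrow{a}E(-2)\xrightarrow{a}E(-1)\xrightarrow{a}E$, and likewise over $k[b]/(b^2)$. By (F2), the tensor product is a linear resolution of $k$ over $A=k[a]/(a^2)\otimes_kk[b]/(b^2)$.
\end{proof}

\section{The counterexample}\label{sec:example}

Let $A=k[a,b]/(a^2,b^2)$ and $R=A[z_1,z_2]$, and put $w_1=z_1+a$, $w_2=z_2+b$, so that $V=(z_1,z_2)$ and $W=(w_1,w_2)$. Both $z_1,z_2$ and $w_1,w_2$ are sets of variables of $R$ over $A$.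

The product $VW$ is generated by the four quadrics $g_{ij}=z_iw_j$. There are four evident linear syzygies,
\[
w_2g_{i1}-w_1g_{i2}=0\quad(i=1,2),\qquad z_2g_{1j}-z_1g_{2j}=0\quad(j=1,2).
\]
There is also one that owes its existence to $A$. In the difference of the mixed generators the term $z_1z_2$ cancels,
\[
g_{12}-g_{21}=z_1(z_2+b)-z_2(z_1+a)=bz_1-az_2 ,
\]
and what remains has coefficients in $\mathfrak m_A$. The socle element $ab$ kills it:
\begin{equation}\label{eq:syzygy}
ab\cdot g_{12}-ab\cdot g_{21}=0 .
\end{equation}
This syzygy has degree $4$. The difficulty is to show that the linear syzygies do not generate all syzygies of degree $4$. For this we need control of all syzygies at once, and we obtain it by writing $VW=z_1W+z_2W$: each summand is a shifted copy of $W$, whose resolution is a Koszul complex, and the overlap of the summands is governed by the colon ideal $W:V=\{h\in R: hV\subseteq W\}$.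

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The algebra $R$ is universally Koszul by Lemmas~\ref{lem:poly} and~\ref{lem:A}.

\emph{The colon ideal.} Since $R=A[w_1,w_2]$, we have $R/W\cong A$ with $z_1\mapsto-a$ and $z_2\mapsto-b$. The image of $V$ is $\mathfrak m_A$, so $W:V$ is the preimage of $0:_A\mathfrak m_A=k\cdot ab$. Thus $W:V=W+(ab)$, $ab\notin W$, and there is an exact sequence
\begin{equation}\label{eq:colon}
0\to W\to W:V\to k(-2)\to0 .
\end{equation}
In particular $(W:V)_1=W_1$, so $\mathfrak m_R(W:V)$ equals $W_2$ in degree $2$, and $ab$ is a minimal generator of $W:V$.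

\emph{The overlap.} We claim that the sequence
\begin{equation}\label{eq:overlap}
0\to (W:V)(-2)\xrightarrow{\ h\,\mapsto\,(z_2h,\,-z_1h)\ } W(-1)^2\xrightarrow{\ (f,g)\,\mapsto\, z_1f+z_2g\ } VW\to0
\end{equation}
is exact. The left map is well defined by the definition of $W:V$, and it is injective because $z_1$ is a nonzerodivisor. The right map is onto, and the composite is zero. If $z_1f+z_2g=0$ with $f,g\in W$, then $f=z_2h$ for some $h\in R$, because $z_1$ is a nonzerodivisor modulo $z_2$. Canceling $z_2$ in $z_2(z_1h+g)=0$ gives $g=-z_1h$. So $z_1h$ and $z_2h$ lie in $W$, that is, $h\in W:V$.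

\emph{The nonlinear syzygy.} In degree $4$ the long exact sequence of \eqref{eq:overlap} contains
\[
\operatorname{Tor}^R_1(VW,k)_4\to\operatorname{Tor}^R_0(W:V,k)_2\to\operatorname{Tor}^R_0(W,k)_3^{\,2}.
\]
The right term is zero because $W$ is generated in degree $1$, and the middle term is nonzero because of the generator $ab$. Hence $\operatorname{Tor}^R_1(VW,k)_4\neq0$. A $2$-linear resolution would confine $\operatorname{Tor}_1$ to degree $3$, so $VW$ has none, and $R$ is not universally$^*$ Koszul.

\emph{The Poincar\'e series.} All Tor modules are over $R$. Since $R$ is Koszul, $\operatorname{Tor}_i(k,k)$ lives in degree $i$. By (F3), $\operatorname{Tor}_i(W,k)$ lives in degree $i+1$, with $\beta_0(W)=2$, $\beta_1(W)=1$ and $\beta_i(W)=0$ for $i\ge2$. The connecting maps $\operatorname{Tor}_{i+1}(k(-2),k)\to\operatorname{Tor}_i(W,k)$ of \eqref{eq:colon} have source in degree $i+3$ and target in degree $i+1$, so they vanish, and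
\[
\operatorname{Tor}_i(W:V,k)\cong\operatorname{Tor}_i(W,k)\oplus\operatorname{Tor}_i(k,k)(-2),
\]
with summands in degrees $i+1$ and $i+2$. In \eqref{eq:overlap} the maps $\operatorname{Tor}_i((W:V)(-2),k)\to\operatorname{Tor}_i(W(-1)^2,k)$ have source in degrees $i+3$ and $i+4$ and target in degree $i+2$, so they vanish too, and
\[
\operatorname{Tor}_i(VW,k)\cong\operatorname{Tor}_i(W,k)(-1)^2\oplus\operatorname{Tor}_{i-1}(W,k)(-2)\oplus\operatorname{Tor}_{i-1}(k,k)(-4).
\]
The first two summands lie in degree $i+2$ and the third in degree $i+3$. Therefore
\[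
\dim_k\operatorname{Tor}_i(VW,k)_{i+2}=2\beta_i(W)+\beta_{i-1}(W),\qquad
\dim_k\operatorname{Tor}_i(VW,k)_{i+3}=\beta_{i-1}(k),
\]
and all other components vanish. The first numbers are $4,4,1$ for $i=0,1,2$ and $0$ afterward, which gives the term $s^2(4+4ts+t^2s^2)$. The second numbers give $ts^4\sum_i\beta_i(k)(ts)^i$. By (F2), the minimal resolution of $k$ over $R$ is the tensor product of its minimal resolutions over $k[z_1]$, $k[z_2]$, $k[a]/(a^2)$ and $k[b]/(b^2)$. The first two contribute a factor $1+t$ each, and the last two a factor $1/(1-t)$ each, so $\sum_i\beta_i(k)t^i=(1+t)^2/(1-t)^2$.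
\end{proof}

\begin{remark}\label{rem:reading}
The sequence \eqref{eq:overlap} accounts for the five syzygies listed above. The two copies of $W$ give $w_2g_{i1}-w_1g_{i2}$, and each generator $h$ of $W:V$ gives one more by expanding $z_1(z_2h)-z_2(z_1h)=0$. For $h=w_j$ this is $z_2g_{1j}-z_1g_{2j}$. For $h=ab$ we have $z_2h=ab\,w_2$ and $z_1h=ab\,w_1$, and we obtain \eqref{eq:syzygy}. If $A$ is replaced by the polynomial ring $k[a,b]$, the socle is zero, $W:V=W$, and the same computation leaves only the linear strand $4,4,1$.
\end{remark}

\section{Koszul homology as an obstruction}\label{sec:obstruction}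

We now look for the source of the socle element in the last proof. A product of ideals is a quotient of their tensor product. The tensor product inherits a linear presentation from the factors, so nonlinear first syzygies of the product can come only from the kernel. A module generated in degree $p$ is \emph{linearly presented} if it is the cokernel of a map $F_1\to F_0$ of free modules generated in degrees $p+1$ and $p$.

\begin{lemma}\label{lem:tensor}
Let $R$ be a standard graded algebra, and let $Q$ and $W$ be linearly presented ideals generated in degrees $p$ and $q$. Put $T=\operatorname{Tor}^R_1(Q,R/W)$. Then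
\[
\operatorname{Tor}^R_1(QW,k)_j\cong(T/\mathfrak m_RT)_j\qquad\text{for all } j\ge p+q+2 .
\]
\end{lemma}

\begin{proof}
Put $M=Q\otimes_RW$. Tensor $0\to W\to R\to R/W\to0$ with $Q$. Since $\operatorname{Tor}_1^R(Q,R)=0$ and the image of $M\to Q$ is $QW$, we obtain the exact sequence $0\to T\to M\to QW\to0$. Let $F_1\to F_0$ and $G_1\to G_0$ be linear presentations of $Q$ and $W$. By right exactness of the tensor product, $M$ is the cokernel of $(F_1\otimes G_0)\oplus(F_0\otimes G_1)\to F_0\otimes G_0$. So $M=F/N$ with $F$ free and generated in degree $p+q$, and $N$ generated in degree $p+q+1$. Thus $\operatorname{Tor}_0^R(M,k)$ lives in degree $p+q$, and $\operatorname{Tor}_1^R(M,k)$, which embeds in $N/\mathfrak m_RN$, lives in degree $p+q+1$. For $j\ge p+q+2$ the outer terms of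
\[
\operatorname{Tor}_1^R(M,k)_j\to\operatorname{Tor}_1^R(QW,k)_j\to(T/\mathfrak m_RT)_j\to\operatorname{Tor}_0^R(M,k)_j
\]
vanish.
\end{proof}

For two linear ideals $V$ and $W$, the sequence $0\to V\to R\to R/V\to0$ gives $T=\operatorname{Tor}_1^R(V,R/W)\cong\operatorname{Tor}^R_2(R/V,R/W)$. It is instructive to compute this module in two cases.

\begin{example}\label{ex:two}
(a) Let $R=S$ be a polynomial ring. Resolve $S/V$ by the Koszul complex on a basis of $V_1$ that extends a basis of $V_1\cap W_1$. Modulo $W$ the forms in $V_1\cap W_1$ become zero and the others become independent variables, so $\operatorname{Tor}^S_i(S/V,S/W)\cong\bigwedge^i(V_1\cap W_1)\otimes_kS/(V+W)$. For $i=2$ this module is generated in degree $2$, and Lemma~\ref{lem:tensor} shows that $VW$ has no minimal first syzygy of degree $\ge4$.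

(b) In Theorem~\ref{thm:main}, resolve $R/W$ by $K(w_1,w_2;R)$ and tensor with $R/V=A$. Since $w_1\mapsto a$ and $w_2\mapsto b$, we get $T\cong H_2(a,b;A)$, the kernel of $A(-2)\to A(-1)^2$, $x\mapsto(-bx,ax)$. This is $(\operatorname{soc}A)(-2)=k(-4)$. By (F3) it is also $\operatorname{Tor}_2^{S}(A,k)$ for $S=k[a,b]$: the nonlinear syzygy of $VW$ reflects the relation $b^2\cdot a^2-a^2\cdot b^2=0$ between the defining equations of $A$.
\end{example}

The computation in (b) works for every $A=S/J$ with one block of $n$ new variables, but it sees only $\operatorname{Tor}^S_2(A,k)$, whereas the resolution of $A$ over $S$ may first become nonlinear at a later step $d$. To reach $\operatorname{Tor}_d^S(A,k)$ with first syzygies we must shift the homological degree $d-1$ times. One shift came from replacing $V$ by $R/V$, that is, from replacing a truncated Koszul complex by the full one. We therefore take $d-1$ blocks of variables and perform one replacement for each block. The last ideal $W_d$ is chosen symmetric in the blocks, so that any one block can be eliminated modulo $W_d$; this is what makes the error term of each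 replacement vanish.

\begin{proposition}\label{prop:shift}
In the setting of Theorem~\ref{thm:obstruction}, let $Q=W_1\cdots W_{d-1}$ and $R'=R/W_d$. Then $Q$ and $W_d$ have linear resolutions over $R$, the module $T=\operatorname{Tor}^R_1(Q,R')$ is killed by $\mathfrak m_R$, and $T\cong\operatorname{Tor}^S_d(A,k)$ as graded vector spaces.
\end{proposition}

\begin{proof}
For $1\le p\le d-1$ let $B_p=k[z^{(p)}_1,\dots,z^{(p)}_n]$, with irrelevant ideal $\mathfrak n_p$, so that $R=A\otimes_kB_1\otimes_k\cdots\otimes_kB_{d-1}$. Let $\mathcal K_p$ be the Koszul complex on the variables of $B_p$, and let $\mathcal C_p=\mathcal K_p/B_p$ be its quotient by the term in homological degree $0$. By (F3), the only homology of $\mathcal K_p$ is $H_0=k$, and the only homology of $\mathcal C_p$ is $H_1=\operatorname{coker}(\mathcal K_{p,2}\to \mathcal K_{p,1})\cong\mathfrak n_p$. Put $K^{(p)}=R\otimes_{B_p}\mathcal K_p$ and $C^{(p)}=R\otimes_{B_p}\mathcal C_p$. We have exact sequences of complexes of free $R$-modules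
\begin{equation}\label{eq:trunc}
0\to R\to K^{(p)}\to C^{(p)}\to0 ,
\end{equation}
with $R$ in homological degree $0$. They split in each degree, so they remain exact after tensoring with any complex.

For each $t$ with $1\le t\le d-1$, the relation $z^{(t)}_i=\bar x_i-w_i-\sum_{p\ne t}z^{(p)}_i$ shows that the $w_i$ together with the $z^{(p)}_i$, $p\ne t$, are a set of variables of $R$ over $A$. Two consequences will be used. First, $K(w;R)$ is a linear resolution of $R'$, so $W_d$ has a linear resolution. Second, for each $t$,
\begin{equation}\label{eq:eliminate}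
R'\cong A\bigl[z^{(p)}_i: p\neq t\bigr]=A\otimes_k\bigotimes_{p\ne t}B_p ,
\end{equation}
compatibly with the maps from $A$ and from the $B_p$ with $p\neq t$.

\emph{Step 1: a resolution of $Q$.} The ideal $W_p$ is obtained from $A\otimes_kB_1\otimes_k\cdots\otimes_kB_{d-1}$ by replacing the factor $B_p$ with $\mathfrak n_p$, so $Q=A\otimes_k\mathfrak n_1\otimes_k\cdots\otimes_k\mathfrak n_{d-1}$. Consider
\[
C=C^{(1)}\otimes_R\cdots\otimes_RC^{(d-1)}=A\otimes_k\mathcal C_1\otimes_k\cdots\otimes_k\mathcal C_{d-1}.
\]
It is a complex of free $R$-modules with $C_i=0$ for $i<d-1$ and $C_i$ generated in degree $i$. By (F2) its only homology is $H_{d-1}(C)\cong Q$. So $C$ is a linear free resolution of $Q$ that starts in homological degree $d-1$, and $T=H_d(C\otimes_RR')$.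

\emph{Step 2: filling in the Koszul complexes.} For $0\le t\le d-1$ put
\[
G_t=C^{(1)}\otimes\cdots\otimes C^{(t)}\otimes K^{(t+1)}\otimes\cdots\otimes K^{(d-1)}\otimes R',
\]
with tensor products over $R$; thus $T=H_d(G_{d-1})$. For $1\le t\le d-1$, inserting \eqref{eq:trunc} with $p=t$ in the $t$-th position gives an exact sequence $0\to L_t\to G_{t-1}\to G_t\to0$, where
\[
L_t=C^{(1)}\otimes\cdots\otimes C^{(t-1)}\otimes K^{(t+1)}\otimes\cdots\otimes K^{(d-1)}\otimes R' .
\]
The block $z^{(t)}$ does not occur in $L_t$, so \eqref{eq:eliminate} identifies
\[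
L_t\cong A\otimes_k\mathcal C_1\otimes_k\cdots\otimes_k\mathcal C_{t-1}\otimes_k\mathcal K_{t+1}\otimes_k\cdots\otimes_k\mathcal K_{d-1}.
\]
By (F2) the homology of $L_t$ is concentrated in degree $t-1\le d-2$. Hence $H_d(L_t)=H_{d-1}(L_t)=0$, and the long exact sequence gives $H_d(G_{t-1})\cong H_d(G_t)$. Therefore
\[
T=H_d(G_{d-1})\cong H_d(G_{d-2})\cong\cdots\cong H_d(G_0)
\]
as graded $R$-modules.

\emph{Step 3: the other resolution.} The complex $K^{(1)}\otimes\cdots\otimes K^{(d-1)}$ is the Koszul complex on all the variables $z^{(p)}_i$, so it resolves $R/(W_1+\dots+W_{d-1})=A$, and $H_d(G_0)=\operatorname{Tor}^R_d(A,R')$. This module is killed by $W_1+\dots+W_{d-1}$ and by $W_d$. The sum of these ideals contains all $z_i^{(p)}$ and all $w_i$, hence all $\bar x_i$, so it is $\mathfrak m_R$. Now compute the same Tor with the resolution $K(w;R)$ of $R'$. Since $w_i\mapsto\bar x_i$ in $A$, we have $A\otimes_RK(w;R)=K(\bar x;A)$, and (F3) gives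
\[
\operatorname{Tor}^R_d(A,R')\cong H_d(\bar x_1,\dots,\bar x_n;A)\cong\operatorname{Tor}^S_d(A,k).\qedhere
\]
\end{proof}

The construction needs $d\ge2$, so for the last assertion of Theorem~\ref{thm:obstruction} we must know that $\operatorname{Tor}_1^S(A,k)=J/\mathfrak m_SJ$ has no nonlinear part. This is the standard fact that Koszul algebras are defined by quadrics (see \cite{PP}); we include the short argument.

\begin{lemma}\label{lem:quadrics}
If $A=S/J$ is Koszul and $J_1=0$, then $J$ is generated by quadrics.
\end{lemma}

\begin{proof}
Let $N$ be the kernel of $A(-1)^n\to\mathfrak m_A$, $e_i\mapsto\bar x_i$. Since $J_1=0$, this is the minimal cover of $\mathfrak m_A$, so $N$ is generated in degree $2$. Send $(\bar f_1,\dots,\bar f_n)\in N$ to the class of $\sum_if_ix_i\in J$ in $J/\mathfrak m_SJ$. Changing the lifts $f_i\in S$ by elements of $J$ changes the sum by an element of $\mathfrak m_SJ$, so this is a well-defined homogeneous $S$-linear map. It is onto, since every element of $J\subseteq\mathfrak m_S$ has the form $\sum_if_ix_i$. So $J/\mathfrak m_SJ$ is generated in degree $2$ and killed by $\mathfrak m_S$,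 hence concentrated in degree $2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:obstruction}]
The algebra $R$ is universally Koszul by Lemma~\ref{lem:poly}(a). By Proposition~\ref{prop:shift}, Lemma~\ref{lem:tensor} applies to $Q$ and $W_d$ with $p=d-1$ and $q=1$, and $T/\mathfrak m_RT=T\cong\operatorname{Tor}^S_d(A,k)$. This gives the isomorphism for $j\ge d+2$.

Suppose that $J\ne0$ does not have a $2$-linear resolution over $S$. For $i\ge1$ we have $\operatorname{Tor}^S_i(A,k)\cong\operatorname{Tor}^S_{i-1}(J,k)$, which vanishes in degrees below $i+1$ by (F1), because $J$ vanishes in degrees below $2$. So there are $d\ge1$ and $j\ge d+2$ with $\operatorname{Tor}^S_d(A,k)_j\ne0$. As $A$ is Koszul, Lemma~\ref{lem:quadrics} excludes $d=1$. For this $d\geq2$, the product $W_1\cdots W_d$ is generated in degree $d$ and has a minimal first syzygy of degree $j\ge d+2$. Hence $A[z_1,\dots,z_m]$ is not universally$^*$ Koszul for $m=n(d-1)$, and then for all $m\ge n(d-1)$ by Lemma~\ref{lem:poly}(b), while it is universally Koszul by Lemma~\ref{lem:poly}(a).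
\end{proof}

\begin{remark}\label{rem:hyp}
(a) For $A=k[a,b]/(a^2,b^2)$ and $d=2$, the substitution $z_i\mapsto-z_i$ turns $W_1,W_2$ into the ideals $V,W$ of Theorem~\ref{thm:main}. The bound $j\ge d+2$ cannot be lowered: there $\operatorname{Tor}^R_1(VW,k)_3$ has dimension $4$, while $\operatorname{Tor}_2^S(A,k)=k(-4)$ vanishes in degree $3$.

(b) The proofs of Lemma~\ref{lem:tensor} and Proposition~\ref{prop:shift} use neither hypothesis on $A$. That $A$ is universally Koszul is used to make $R$ universally Koszul and to exclude $d=1$. The condition $J_1=0$ is used only in the last assertion, which fails without it: for $A=k[x]/(x)$ the ideal $J=(x)$ is nonzero and has no $2$-linear resolution, but all polynomial extensions of $A$ are polynomial rings.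
\end{remark}

\section{One variable is not enough}\label{sec:sharp}

Throughout this section $A=k[a,b]/(a^2,b^2)$. The cases $m=0$ and $m\ge2$ of Theorem~\ref{thm:sharp} follow from what we have. The case of $A[z]$ requires an argument for all products of linear ideals, of any length. By (F4) we may divide such a product $P$ by $zP$ and study a module over $A$. We shall see that this module has dimension at most $4$ over $k$. Among modules that small, linearity fails only through the module $A/(ab)$, whose first syzygy module $(ab)$ is generated in degree $2$ instead of $1$.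

\begin{lemma}\label{lem:small}
Let $N$ be a graded $A$-module generated in degree $d$ with $\dim_kN\le4$. Then $N$ has a linear resolution, unless $N$ is of one of the following two kinds:
\begin{itemize}
\item[(E1)] $\dim_k N_d=1$ and $\dim_k N=3$;
\item[(E2)] $\dim_k N_d=2$, $\dim_k N=4$, and some $0\ne x\in N_d$ satisfies $A_1x=0$.
\end{itemize}
\end{lemma}

\begin{proof}
We have $N_{d+i}=A_iN_d$, so $N$ lives in degrees $d,d+1,d+2$. Suppose first that $N_{d+2}\ne0$. Then $ab\,y\neq0$ for some $y\in N_d$. The annihilator of $y$ does not contain $ab$, so it is zero by Lemma~\ref{lem:A}(a), and $Ay\cong A(-d)$ has dimension $4$. Thus $N=Ay$ is free.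

Now let $N_{d+2}=0$, and put $u=\dim_kN_d$ and $v=\dim_kN_{d+1}$. Then $v\le2u$ and $u+v\le4$. If $v\geq3$, the second inequality gives $u\le1$ and the first gives $v\le2$; so $v\le2$.

\emph{Case $v=0$.} Here $N\cong k(-d)^u$, which has a linear resolution because $A$ is Koszul.

\emph{Case $v=1$.} The multiplication map $\mu\colon N_d\to\operatorname{Hom}_k(A_1,N_{d+1})$ is nonzero with a two-dimensional target, so it has rank $\rho\in\{1,2\}$. Let $E$ be a complement of $\ker\mu$ in $N_d$. Then $N=\ker\mu\oplus N'$ as $A$-modules, where $\ker\mu\cong k(-d)^{u-\rho}$ and $N'=E\oplus N_{d+1}$. If $\rho=1$, then $N'=Ay$ with $E=ky$, and the annihilator of $y$ is $kl+A_2=(l)$ for some $0\ne l\in A_1$; so $N'\cong(A/(l))(-d)$. If $\rho=2$, fix an isomorphism $\psi\colon N_{d+1}\to A_2$. Both $E$ (through $\mu$ and $\psi$) and $A_1$ (through the perfect pairing) are identified with $\operatorname{Hom}_k(A_1,A_2)$, which gives an isomorphism $\varphi\colon E\to A_1$ with $\psi(ly)=l\varphi(y)$ for $l\in A_1$ and $y\in E$. So $\varphi\oplus\psi$ is an isomorphism $N'\cong\mathfrak m_A(1-d)$. In both cases $N'$ has a linear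 resolution by Lemma~\ref{lem:A}(b).

\emph{Case $v=2$.} Then $u\in\{1,2\}$. If $u=1$ we are in (E1), so let $u=2$ and assume that (E2) does not hold. Call a graded module $X$ \emph{good in degree $e$} if it is generated in degree $e$, has $\dim_kX_e=\dim_kX_{e+1}=2$ and no other components, and no $0\neq x\in X_e$ satisfies $A_1x=0$. Thus $N$ is good in degree $d$. We show that the kernel $K$ of the minimal cover $F=X_e\otimes_kA\to X$ of such a module is good in degree $e+1$; by induction, the $i$-th syzygy module of $N$ is then generated in degree $d+i$ for all $i$.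

The free module $F$ has dimensions $2,4,2$ in degrees $e,e+1,e+2$. So $K_e=0$, $\dim_kK_{e+1}=2$, and $K_{e+2}=X_e\otimes A_2$ has dimension $2$. No nonzero element of $K_{e+1}$ is killed by $A_1$, because the socle of $F$ is $X_e\otimes A_2$ by Lemma~\ref{lem:A}(a). It remains to see that $A_1K_{e+1}=K_{e+2}$. If not, there is a functional $0\neq f\colon X_e\to k$ such that the $A$-linear map $f\otimes1\colon F\to A$ kills $A_1K_{e+1}$. Then $(f\otimes1)(K_{e+1})\subseteq A_1$ is killed by $A_1$, hence is zero by the perfect pairing, and $K_{e+1}\subseteq(\ker f)\otimes A_1$. Both spaces have dimension $2$, so they are equal. For a generator $x$ of $\ker f$ this says $x\otimes A_1\subseteq K$, that is, $A_1x=0$ in $X$, a contradiction.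
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
All the algebras in question are universally Koszul by Lemmas~\ref{lem:poly}(a) and~\ref{lem:A}(b). Since $A_3=0$, Example~\ref{ex:ends}(b) shows that $A$ is universally$^*$ Koszul. For $m\ge2$, the algebra $A[z_1,\dots,z_m]$ is a polynomial extension of $A[z_1,z_2]$, so it is not universally$^*$ Koszul by Theorem~\ref{thm:main} and Lemma~\ref{lem:poly}(b). It remains to treat $R=A[z]$; the last assertion then follows by passing from $A[z_1]$ to $A[z_1][z_2]$.

Let $P\neq0$ be the product of the ideals generated by subspaces $L_1,\dots,L_d$ of $R_1$, and let $N=P/zP$, a module over $R/zR=A$ generated in degree $d$. The variable $z$ is a nonzerodivisor on $R$ and on $P$, so by (F4) it suffices to show that $N$ has a linear resolution over $A$.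

\emph{Dehomogenization.} To compute $N$ we place all graded components of $P$ inside the four-dimensional ring $A$. Let $\pi\colon R\to A$ be the $A$-algebra map with $z\mapsto1$, and put $A_{\le j}=\bigoplus_{i\le j}A_i$, so that $A_{\le 0}=k$, $A_{\le1}=k\oplus A_1$ and $A_{\le j}=A$ for $j\ge2$. Since $R_j=\bigoplus_{i\le j}A_iz^{j-i}$, the map $\pi$ sends $R_j$ bijectively onto $A_{\le j}$, and $\pi(zf)=\pi(f)$. For subspaces $X,Y$ of $A$ let $XY$ be the span of the products $xy$. Put
\[
U_i=\pi(L_i)\subseteq A_{\le1},\qquad U=\pi(P_d)=U_1\cdots U_d .
\]
As $P_{d+i}=R_iP_d$, we have $\pi(P_{d+i})=A_{\le i}U$ and $\pi(zP_{d+i})=A_{\le i}U$ for $i\geq 0$. Therefore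
\[
N_d\cong U,\qquad N_{d+1}\cong A_{\le1}U/U,\qquad N_{d+2}\cong AU/A_{\le1}U,\qquad N_{d+i}=0\quad(i\ge3),
\]
and $a,b$ act on $N$ through multiplication in $A$. The dimensions telescope to $\dim_kN=\dim_kAU\le4$. So Lemma~\ref{lem:small} applies, and we must exclude (E1) and (E2).

\emph{Excluding} (E1). Here $U=ku_0$ and $AU=Au_0$ is a principal ideal of dimension $3$. If $u_0$ is a unit, the dimension is $4$. Otherwise $Au_0\subseteq\mathfrak m_A$, and both have dimension $3$, so $\mathfrak m_A=Au_0$. But $\mathfrak m_A$ is not principal, since $\dim_k\mathfrak m_A/\mathfrak m_A^2=2$.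

\emph{Excluding} (E2). Here $\dim_kU=2$ and $AU=A$, so $U\not\subseteq\mathfrak m_A$, and there is $0\ne x\in U$ with $A_1x=0$ in $N_{d+1}=A_{\le1}U/U$, that is, with $A_1x\subseteq U$. We first show that $ab\in U$. If $x$ were a unit, then $x,ax,bx$ would be three independent elements of $U$. So $x\in\mathfrak m_A$. The subspace $U\cap\mathfrak m_A$ of $U$ is proper and contains $x$, so it equals $kx$, and $A_1x\subseteq U\cap\mathfrak m_A=kx$. If $ax=\lambda x$ with $\lambda\in k$, then $\lambda^2x=a^2x=0$, so $ax=0$; the same computation with $b$ gives $bx=0$. Hence $kx=\operatorname{soc}A=k\cdot ab$, and $ab\in U$.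

Now we use that $P$ is a product of linear ideals. Since $U\not\subseteq\mathfrak m_A$ is spanned by products $u_1\cdots u_d$ with $u_i\in U_i$, one such product is a unit, and then all its factors $u_i$ are units. If every $U_i$ had dimension $1$, then $U$ would have dimension at most $1$; so we may assume $\dim_kU_1\ge2$. With the unit $p=u_2\cdots u_d$ we have $pU_1\subseteq U$ and $\dim_kpU_1\ge2$, so $pU_1=U$. Hence $U_1$ contains $p^{-1}ab=c\cdot ab$, where $c\neq0$ is the constant term of the unit $p^{-1}$. This is impossible, because $U_1\subseteq k\oplus A_1$.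

So $N$, and with it $P$, has a linear resolution, and $A[z]$ is universally$^*$ Koszul.
\end{proof}

\begin{remark}\label{rem:exceptions}
The exceptions in Lemma~\ref{lem:small} are genuine when $N_{d+2}=0$. In (E1) the module is then cyclic with annihilator $A_2$, so it is $(A/(ab))(-d)$; in (E2) it is $kx\oplus Ay\cong k(-d)\oplus(A/(ab))(-d)$ for any $y\in N_d\setminus kx$. The last step of the proof cannot be avoided either. Up to it, we used only that $P$ is generated in degree $d$, and the ideal $P=(z^2,ab)$ of $A[z]$ does fall under (E2): here $U$ is spanned by $1$ and $x=ab$, and $A_{\le1}U=A$. This ideal is generated in degree $2$ and has no linear resolution, but it is not a product of linear ideals.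
\end{remark}

\begin{thebibliography}{9}

\bibitem{CNV}
Aldo Conca, Hop D. Nguyen, Thanh Vu,
\emph{Products of ideals of linear forms in quadric hypersurfaces},
arXiv:1706.08066 (2017).

\bibitem{PP}
Polishchuk and Positselski,
\emph{Quadratic Algebras}.

\end{thebibliography}
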